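\title{The parity of $19$-regular partitions of even integers and the class group of $\mathbb{Q}(\sqrt{-38})$}

\begin{abstract}
Let $b_{19}(n)$ be the number of partitions of $n$ with no part divisible by $19$. We show that $b_{19}(2m)\equiv a(8m+3)\pmod 2$, where $a(N)$ is the sum of a cubic class group character of $\mathbb{Q}(\sqrt{-38})$ over the ideals of norm $N$. Since $a$ is multiplicative, the parity of $b_{19}(2m)$ can be read off from the factorization of $8m+3$. As an application we prove a conjecture on a self-similarity congruence for $b_{19}(2m)$ attached to a prime $p>3$, which was predicted to hold for a positive proportion of primes: the congruence holds if and only if $p\neq 19$ and $x^3-x^2-2x-2$ has a root modulo $p$, and these primes have density exactly $2/3$.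
\end{abstract}

\section{The congruence and the results}\label{sec:intro}

For an integer $t\ge 2$, a partition is \emph{$t$-regular} if none of its parts is divisible by $t$. Let $b_t(n)$ be the number of $t$-regular partitions of $n$, with $b_t(0)=1$. Then
\[
\sum_{n\ge 0}b_t(n)q^n=\frac{f_t}{f_1},\qquad f_k=\prod_{j\ge 1}(1-q^{jk}).
\]
We study the parity of $b_{19}$ at even arguments. A congruence without a stated modulus is modulo $2$, and coefficientwise for power series. A function of an integer is taken to be $0$ at non-integers.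

For a prime $p>3$ let $\gamma$ be the integer with $8\gamma\equiv -3\pmod p$ and $0<\gamma<p$, let $\delta=\lfloor 3p/8\rfloor$, and consider the congruence
\begin{equation}\label{eq:conj}
\sum_{n\ge 0}b_{19}\bigl(2(pn+\gamma)\bigr)q^n\equiv q^{\delta}\sum_{n\ge 0}b_{19}(2n)\,q^{pn}\pmod 2 .
\end{equation}
It says that the parity sequence of $b_{19}(2m)$, restricted to the progression $m\equiv\gamma\pmod p$, is a dilated copy of the whole sequence. Keith and Zanello proved \eqref{eq:conj} for $p=5$. The following conjecture is taken from the paper \cite{BSS} of Barman, Singh and Singh.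

\medskip
\noindent\textbf{Conjecture.} \emph{The congruence \eqref{eq:conj} holds for a positive proportion of primes $p$.}
\medskip

The constants $\gamma$ and $\delta$ disappear in the variable $N=8m+3$. For $N\ge 1$ with $N\equiv 3\pmod 8$ put $c(N)=b_{19}\bigl((N-3)/4\bigr)$, so that $c(8m+3)=b_{19}(2m)$.

\begin{lemma}\label{lem:translate}
Let $p>3$ be prime and $k=(8\gamma+3)/p$. Then $k$ is an integer, $1\le k\le 7$, and $3p=8\delta+k$. For $n\ge 0$ and $M=8n+k$, the coefficient of $q^n$ is $c(pM)$ on the left of \eqref{eq:conj} and $c(M/p)$ on the right. Hence \eqref{eq:conj} holds if and only if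
\begin{equation}\label{eq:cform}
c(pM)\equiv c(M/p)\qquad\text{for all } M\ge 1 \text{ with } M\equiv 3p \pmod 8 .
\end{equation}
\end{lemma}

\begin{proof}
By the choice of $\gamma$, the number $k$ is a positive integer with $k\le(8p-5)/p<8$. Multiplying $pk\equiv 3\pmod 8$ by $p$ and using $p^2\equiv 1\pmod 8$ gives $k\equiv 3p\pmod 8$. So $k$ is the remainder of $3p$ on division by $8$, that is, $3p=8\delta+k$, and $M=8n+k$ runs through all positive integers congruent to $3p$ modulo $8$.

On the left, $8(pn+\gamma)+3=p(8n+k)=pM$. On the right, the coefficient of $q^n$ is $c(8j+3)$ if $n=\delta+pj$ with $j\ge 0$, and $0$ if there is no such $j$. Because $8\delta+k=3p$, the equation $n=\delta+pj$ is equivalent to $M=p(8j+3)$. If $p\mid M$, then $M/p\equiv pM\equiv pk\equiv 3\pmod 8$, so such a $j\ge0$ exists and the coefficient is $c(M/p)$. If $p\nmid M$, no $j$ exists, and the coefficient is $0=c(M/p)$.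
\end{proof}

Thus \eqref{eq:conj} makes two assertions: $c(N)$ is even whenever $p$ divides $N$ exactly once, and $c(p^2N)\equiv c(N)$. Relations of this shape are typical of multiplicative functions. If $c$ agrees modulo $2$ with a function $a$ satisfying $a(pM)=a(p)a(M)\pm a(M/p)$, then \eqref{eq:cform} holds as soon as $a(p)$ is even. Weighted counts of the ideals of given norm in a quadratic field satisfy such a recursion, and they vanish at the inert primes, which are half of all primes. This suggests the density $1/2$. The true density is larger, because $a(p)$ need only be even, and $a(p)=2$ occurs as well.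

Let $K=\mathbb{Q}(\sqrt{-38})$. Its class group $\operatorname{Cl}(K)$ is cyclic of order $6$ (Section~\ref{sec:ideals}). Let $\psi$ be a character of $\operatorname{Cl}(K)$ of order $3$, viewed as a function on nonzero ideals, and put
\[
a(N)=\sum_{\mathrm{N}\mathfrak a=N}\psi(\mathfrak a)\qquad(N\ge 1),
\]
where $\mathfrak a$ runs over the integral ideals of $K$ of norm $N$. We shall see that $a$ is integer-valued, multiplicative and independent of the choice of $\psi$. Call a prime $p\ne 2,19$ \emph{good} if $a(p)$ is even and \emph{bad} if $a(p)$ is odd.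

\begin{theorem}\label{thm:parity}
\begin{itemize}
\item[(a)] $\displaystyle\sum_{n\ge 0}b_{19}(2n)q^n\equiv f_3^3+q^2f_{19}^3+q^6\,\frac{f_1f_{57}^3}{f_{19}}$.
\item[(b)] $b_{19}(2m)\equiv a(8m+3)$ for all $m\ge 0$.
\item[(c)] Write $8m+3=19^e\prod_{p\ne 19}p^{e_p}$. Then $b_{19}(2m)$ is odd if and only if $e_p$ is even for every good $p$ and $e_p\not\equiv 2\pmod 3$ for every bad $p$.
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:class}
Let $p>3$ be prime.
\begin{itemize}
\item[(a)] If $p\ne 19$ and $k=(8\gamma+3)/p$, then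
\[
\sum_{n\ge 0}b_{19}\bigl(2(pn+\gamma)\bigr)q^n+q^{\delta}\sum_{n\ge 0}b_{19}(2n)q^{pn}\equiv a(p)\sum_{n\ge 0}a(8n+k)q^n .
\]
\item[(b)] The following are equivalent:
\begin{itemize}
\item[(i)] the congruence \eqref{eq:conj} holds;
\item[(ii)] $p\ne 19$ and $a(p)$ is even;
\item[(iii)] $p\ne 19$, and $p$ is inert in $K$, or $p=x^2+38y^2$, or $p=2x^2+19y^2$ for some integers $x,y$;
\item[(iv)] $p\ne 19$ and $x^3-x^2-2x-2$ has a root modulo $p$.
\end{itemize}
If \eqref{eq:conj} fails and $p\neq 19$, then the coefficients of $q^\delta$ on its two sides differ modulo $2$.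
\item[(c)] The primes for which \eqref{eq:conj} holds have natural density exactly $2/3$. In particular, the Conjecture is true.
\end{itemize}
\end{theorem}

Theorem~\ref{thm:parity}(a) makes the first cases visible. By Lemma~\ref{lem:theta} below, modulo $q^{25}$ its three terms are congruent to $1+q^3+q^9+q^{18}$, to $q^2+q^{21}$, and to $q^6f_1\equiv q^6+q^7+q^8+q^{11}+q^{13}+q^{18}+q^{21}$. Hence
\begin{equation}\label{eq:first}
\sum_{m\ge0} b_{19}(2m)q^m\equiv 1+q^2+q^3+q^6+q^7+q^8+q^9+q^{11}+q^{13}\pmod{2,\,q^{25}} .
\end{equation}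
For $p=5$ we have $\gamma=4$ and $\delta=1$. The values $m=4,9,14,19,24$ show that the left side of \eqref{eq:conj} is $q$ modulo $q^5$, as is the right side. For $p=7$ we have $\gamma=4$ and $\delta=2$. The values $m=4,11,18$ give $q$ on the left modulo $q^3$, while the right side is $q^2$, so \eqref{eq:conj} fails.

Section~\ref{sec:ideals} describes $a$ and shows on three primes why Theorem~\ref{thm:parity}(b) decides \eqref{eq:conj}. The link between partitions and ideals is made in two steps: Section~\ref{sec:dissection} proves Theorem~\ref{thm:parity}(a) by a finite check for modular forms, and Section~\ref{sec:theta} matches its three terms with representation numbers of binary quadratic forms. Sections~\ref{sec:prime} and~\ref{sec:cubic} deduce the classification and the density.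

\section{Ideals of $\mathbb{Q}(\sqrt{-38})$ and the function $a$}\label{sec:ideals}

The field $K$ has discriminant $-152$ and unit group $\{\pm1\}$. Let $\chi=\left(\frac{-152}{\cdot}\right)$. A prime $p$ splits, is inert or ramifies in $K$ according as $\chi(p)=1$, $-1$ or $0$; the ramified primes are $2$ and $19$, and $\chi(p)=\left(\frac{-38}{p}\right)$ for odd $p$.

We recall the dictionary between ideals and forms. A positive definite form $Ax^2+Bxy+Cy^2$ is \emph{reduced} if $|B|\le A\le C$, with $B\ge 0$ when $|B|=A$ or $A=C$. The ideal classes of $K$ are in bijection with the reduced forms of discriminant $B^2-4AC=-152$ in such a way that the trivial class corresponds to $x^2+38y^2$, inverse classes correspond to \emph{opposite} forms $Ax^2\pm Bxy+Cy^2$, and the class of $Q$ contains $\frac12 r_Q(N)$ integral ideals of norm $N$. Here $r_Q(N)$ is the number of $(x,y)\in\mathbb{Z}^2$ with $Q(x,y)=N$, and the factor $\frac12$ accounts for the two units.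

To list the reduced forms write $B=2u$, so $AC=38+u^2$. From $4u^2\le AC$ we get $|u|\le 3$. For $|u|=0,1,2,3$ the product $AC$ is $38,39,42,47$, and the factorizations with $2|u|\le A\le C$ give
\[
Q_1=x^2+38y^2,\quad Q_2=2x^2+19y^2,\quad Q_3^{\pm}=3x^2\pm2xy+13y^2,\quad Q_6^{\pm}=6x^2\pm4xy+7y^2,
\]
with no form for $|u|=3$. So $\operatorname{Cl}(K)$ is abelian of order $6$, hence cyclic. The form $Q_2$ is its own opposite, so its class has order $2$, and the classes of $Q_1,Q_2$ form the only subgroup of order $2$. This subgroup is $\ker\psi$. On each of the pairs $Q_3^{\pm}$ and $Q_6^{\pm}$ of inverse classes, $\psi$ takes the two values $\omega,\bar\omega$, the primitive cube roots of unity, whose sum is $-1$. Opposite forms have equal representation numbers (replace $y$ by $-y$). Writing $r_1,r_2,r_3,r_6$ for the representation numbers of $Q_1,Q_2,Q_3^{\pm},Q_6^{\pm}$, we obtain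
\begin{equation}\label{eq:aforms}
a(N)=\tfrac12\bigl(r_1(N)+r_2(N)-r_3(N)-r_6(N)\bigr).
\end{equation}
Each $r_i(N)$ is even because of the symmetry $(x,y)\mapsto(-x,-y)$, so $a(N)\in\mathbb{Z}$, and the right side does not depend on $\psi$.

\begin{lemma}\label{lem:hecke}
The function $a$ is multiplicative, and for every prime $p$ and every $M\ge 1$,
\begin{equation}\label{eq:hecke}
a(pM)=a(p)a(M)-\chi(p)\,a(M/p).
\end{equation}
If $p$ is inert, then $a(p)=0$ and none of the six forms represents $p$. If $p$ splits, then $a(p)=2$ when $Q_1$ or $Q_2$ represents $p$, and $a(p)=-1$ otherwise. Finally, $a(2)=a(19)=1$ and $a(3)=-1$.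
\end{lemma}

\begin{proof}
If $\gcd(M,N)=1$, every ideal of norm $MN$ is uniquely a product of an ideal of norm $M$ and an ideal of norm $N$. Since $\psi(\mathfrak{ab})=\psi(\mathfrak a)\psi(\mathfrak b)$, the function $a$ is multiplicative. The ideals of $p$-power norm are the products of the primes above $p$, so $\sum_{j\ge 0}a(p^j)X^j=1/E_p(X)$, where $E_p$ is as follows.

If $p$ is inert, the only prime above $p$ is $(p)$, of norm $p^2$, with $\psi((p))=1$. So $E_p=1-X^2$, and there is no ideal of norm $p$. If $(p)=\mathfrak p^2$, then $\psi(\mathfrak p)$ is a cube root of unity with $\psi(\mathfrak p)^2=1$, so $\psi(\mathfrak p)=1$, $E_p=1-X$ and $a(p)=1$. If $(p)=\mathfrak p\bar{\mathfrak p}$ splits, the two factors lie in inverse classes, so $a(p)=\psi(\mathfrak p)+\overline{\psi(\mathfrak p)}$ and $E_p=(1-\psi(\mathfrak p)X)(1-\overline{\psi(\mathfrak p)}X)=1-a(p)X+X^2$. Here $a(p)=2$ if $\mathfrak p$ and $\bar{\mathfrak p}$ lie in $\ker\psi$, that is, if $r_1(p)+r_2(p)>0$, and $a(p)=-1$ otherwise.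

In all three cases $E_p=1-a(p)X+\chi(p)X^2$. Comparing coefficients of $X^{j+1}$ in $E_p(X)\sum_i a(p^i)X^i=1$ gives \eqref{eq:hecke} for $M=p^j$, and multiplying by $a(M')$ gives it for $M=p^jM'$ with $p\nmid M'$. Finally, $3=Q_3^+(1,0)$, so there is an ideal of norm $3$ outside $\ker\psi$; as $3$ is unramified, it splits and $a(3)=-1$.
\end{proof}

\begin{example}\label{ex:three}
Grant Theorem~\ref{thm:parity}(b). Then by Lemma~\ref{lem:translate} the congruence \eqref{eq:conj} asks whether $a(pM)\equiv a(M/p)$ for all $M\equiv 3p\pmod 8$. Three primes show everything that can happen for $p\neq19$.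

\emph{The prime $5$ is inert}, since $\left(\frac{-38}{5}\right)=\left(\frac{2}{5}\right)=-1$. An ideal of norm $5M$ is divisible by the only prime $(5)$ above $5$, so it is $5\mathfrak b$ with $\mathrm{N}\mathfrak b=M/5$ and $\psi(5\mathfrak b)=\psi(\mathfrak b)$. Hence $a(5M)=a(M/5)$ exactly, and we recover the case proved by Keith and Zanello.

\emph{The prime $7=Q_6^+(0,1)$ splits} into primes $\mathfrak p,\bar{\mathfrak p}$ on which $\psi$ takes the values $\omega,\bar\omega$. The ideals of norm $49$ are $\mathfrak p^2,(7),\bar{\mathfrak p}^2$, so $a(49)=\omega^2+1+\bar\omega^2=0$. For $M=21$ we get $a(147)=a(3)a(49)=0$, whereas $a(3)=-1$. The congruence fails.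

\emph{The prime $37=Q_2(3,1)$ splits} with $\psi=1$ on both factors. Here $a(37M)=2a(M)-a(M/37)$, so the relation holds modulo $2$. Primes of this kind raise the density from $1/2$ to $2/3$.
\end{example}

\section{The even part of $f_{19}/f_1$}\label{sec:dissection}

Reduction modulo $2$ is a ring homomorphism on $\mathbb{Z}[[q]]$, and each $f_k$ is invertible there, so congruences may be multiplied and divided by the $f_k$. For $g\in\mathbb{Z}[[q]]$ we have $g(q)^2\equiv g(q^2)$; in particular $f_k^2\equiv f_{2k}$. Three products become sparse series modulo $2$.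

\begin{lemma}\label{lem:theta}
\[
f_1\equiv\sum_{\substack{s>0\\ \gcd(s,6)=1}}q^{(s^2-1)/24},\qquad
f_1^3\equiv\sum_{\substack{x>0\\ x\ \mathrm{odd}}}q^{(x^2-1)/8},\qquad
\frac{f_3^3}{f_1}\equiv\sum_{\substack{z>0\\ 3\nmid z}}q^{(z^2-1)/3}.
\]
The exponents begin $0,1,2,5,7,12,15,22,26,35,40$; $0,1,3,6,10,15,21$; and $0,1,5,8,16,21$.
\end{lemma}

\begin{proof}
Euler's pentagonal number theorem states $f_1=\sum_{n\in\mathbb{Z}}(-1)^nq^{n(3n-1)/2}$. Here $n(3n-1)/2=((6n-1)^2-1)/24$, and $s=|6n-1|$ runs once over the positive integers prime to $6$. Jacobi's identity states $f_1^3=\sum_{n\ge 0}(-1)^n(2n+1)q^{n(n+1)/2}$; take $x=2n+1$. Jacobi's triple product identity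
\[
\sum_{n\in\mathbb{Z}}w^nv^{n^2}=\prod_{j\ge 1}(1-v^{2j})(1+wv^{2j-1})(1+w^{-1}v^{2j-1})
\]
with $v=q^3$ and $w=q^2$ gives
\[
\sum_{n\in\mathbb{Z}}q^{3n^2+2n}\equiv f_6\prod_{\gcd(i,6)=1}(1-q^i)=f_6\cdot\frac{f_1f_6}{f_2f_3}\equiv\frac{f_1f_3^4}{f_1^2f_3}=\frac{f_3^3}{f_1},
\]
where the product over $i\geq1$ prime to $6$ is evaluated by inclusion and exclusion. Finally $3n^2+2n=((3n+1)^2-1)/3$, and $z=|3n+1|$ runs once over the positive integers prime to $3$.
\end{proof}

Since $f_{19}/f_1\equiv f_1f_{19}/f_2$ and $1/f_2$ is a series in $q^2$, it suffices to find the even part of $f_1f_{19}$. An identity between products of the $f_k$ can be proved by a finite check, but ``the even part of $f_1f_{19}$'' is not such a product. We therefore write down candidates $U$ for the even part and $V$ for the odd part, and verify a single identity for $f_1f_{19}$ itself. Theorem~\ref{thm:parity}(a) dictates $U$, and the three products in $V$ are those of $U$ with the indices $1\leftrightarrow19$ and $3\leftrightarrow 57$ exchanged, a symmetry of $f_1f_{19}$: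
\[
U=f_1f_3^3+q^2f_1f_{19}^3+q^6\,\frac{f_1^2f_{57}^3}{f_{19}},\qquad
V=f_1^3f_{19}+q^7f_{19}f_{57}^3+q\,\frac{f_{19}^2f_3^3}{f_1}.
\]

\begin{proposition}\label{prop:dissection}
$f_1f_{19}\equiv U(q^2)+qV(q^2)$.
\end{proposition}

The proof uses two standard facts. Let $q=e^{2\pi iz}$ and $\eta(z)=q^{1/24}f_1$, and let $M_\kappa(\Gamma_0(N))$ be the space of holomorphic modular forms of weight $\kappa$ and trivial character on $\Gamma_0(N)$.

\emph{Eta products} (the Gordon--Hughes--Newman criterion, see \cite[Theorem~1.64]{Ono}). Let $r_d$ for $d\mid N$ be integers such that $S=\sum dr_d$ and $S'=\sum (N/d)r_d$ are divisible by $24$, the weight $\kappa=\frac12\sum r_d$ is an even integer, and $\prod d^{r_d}$ is a square. Then $\prod\eta(dz)^{r_d}=q^{S/24}\prod f_d^{r_d}$ transforms with weight $\kappa$ and trivial character under $\Gamma_0(N)$. If all $r_d\ge 0$, it is holomorphic at the cusps and so lies in $M_\kappa(\Gamma_0(N))$.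

\emph{Sturm's theorem.} Let $D\in M_\kappa(\Gamma_0(N))$ have integer coefficients, let $\ell$ be a prime, and let $\mu=[\mathrm{SL}_2(\mathbb{Z}):\Gamma_0(N)]=N\prod_{p\mid N}(1+1/p)$. If $\ell$ divides the coefficient of $q^n$ in $D$ for all $n\le\kappa\mu/12$, then $\ell$ divides every coefficient.

\begin{proof}[Proof of Proposition~\ref{prop:dissection}]
\emph{Step 1: clearing denominators.} Squaring term by term modulo $2$ gives $f_1^2f_{19}^2\,(f_1f_{19}+U^2+qV^2)\equiv W$, where
\[
W=f_1^3f_{19}^3+f_1^4f_3^6f_{19}^2+q^4f_1^4f_{19}^8+q^{12}f_1^6f_{57}^6+qf_1^8f_{19}^4+q^{15}f_1^2f_{19}^4f_{57}^6+q^3f_3^6f_{19}^6 .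
\]
As $f_1^2f_{19}^2$ is invertible, the proposition is equivalent to $W\equiv 0$, and it holds modulo $q^n$ if and only if $W\equiv0$ modulo $q^n$.

\emph{Step 2: a modular form.} There are two obstacles to applying Sturm's theorem to $W$. First, its terms become eta products only after multiplication by $q^{5/2}$, and the first has the odd weight $3$. Squaring repairs this and loses nothing modulo $2$. Second, the squared terms have weights $6$ and $12$. We raise the weight of the first term by the Eisenstein series $E_6=1-504\sum_{n\ge1}\sigma_5(n)q^n\in M_6(\mathrm{SL}_2(\mathbb{Z}))$, where $\sigma_5(n)=\sum_{d\mid n}d^5$, which is congruent to $1$. With $\eta_d=\eta(dz)$ put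
\[
D=E_6\,\eta_1^6\eta_{19}^6+\eta_1^8\eta_3^{12}\eta_{19}^4+\eta_1^8\eta_{19}^{16}+\eta_1^{12}\eta_{57}^{12}+\eta_1^{16}\eta_{19}^8+\eta_1^4\eta_{19}^8\eta_{57}^{12}+\eta_3^{12}\eta_{19}^{12}.
\]
For $N=57$ we have $S=r_1+3r_3+19r_{19}+57r_{57}$ and $S'=57r_1+19r_3+3r_{19}+r_{57}$, and the seven eta products give
\[
\begin{array}{c|ccccccc}
r_1&6&8&8&12&16&4&0\\
r_3&0&12&0&0&0&0&12\\
r_{19}&6&4&16&0&8&8&12\\
r_{57}&0&0&0&12&0&12&0\\ \hline
\kappa&6&12&12&12&12&12&12\\
S&120&120&312&696&168&840&264\\
S'&360&696&504&696&936&264&264\\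
S/24&5&5&13&29&7&35&11\\
S'/24&15&29&21&29&39&11&11
\end{array}
\]
All $r_d$ are even and nonnegative, so $\prod d^{r_d}$ is a square and the criterion applies. Hence $D\in M_{12}(\Gamma_0(57))$, with integer coefficients. The seven terms of $W$ carry the powers $q^e$ with $e=0,0,4,12,1,15,3$, and $5+2e$ is the row $S/24$. So the eta products are $q^5$ times the squares of the terms of $W$, and
\[
D\equiv q^5W(q)^2\equiv q^5W(q^2).
\]

\emph{Step 3: the Sturm bound.} Here $\mu=57\cdot\frac43\cdot\frac{20}{19}=80$ and $\kappa\mu/12=80$. Since $5+2j\le 80$ means $j\le 37$, it suffices to show $W\equiv 0$ modulo $q^{38}$. Then $D\equiv 0$, hence $W\equiv 0$. By Step 1 we must check the proposition modulo $q^{38}$, and this involves $U$ and $V$ only modulo $q^{19}$.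

\emph{Step 4: the finite check.} Let $\{e_1,e_2,\dots\}$ denote $q^{e_1}+q^{e_2}+\cdots$ modulo $2$; in a sum, equal exponents cancel in pairs. Modulo $q^{38}$ we have $f_{19}\equiv 1+q^{19}$, so by Lemma~\ref{lem:theta}
\begin{align*}
f_1f_{19}&\equiv\{0,1,2,5,7,12,15,22,26,35\}+\{19,20,21,24,26,31,34\}\\
&\equiv\{0,1,2,5,7,12,15,19,20,21,22,24,31,34,35\}.
\end{align*}
Halving the even exponents, and sending each odd exponent $e$ to $(e-1)/2$, we see that the claim to check is
\[
U\equiv\{0,1,6,10,11,12,17\},\qquad V\equiv\{0,2,3,7,9,10,15,17\}\pmod{q^{19}} .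
\]
Modulo $q^{19}$ we have $f_{19}\equiv f_{57}\equiv 1$, so $U\equiv f_1f_3^3+q^2f_1+q^6f_2$ and $V\equiv f_1^3+q^7+qf_3^3/f_1$. With $f_3^3\equiv\{0,3,9,18\}$,
\begin{align*}
f_1f_3^3&\equiv\{0,1,2,5,7,12,15\}+\{3,4,5,8,10,15,18\}+\{9,10,11,14,16\}+\{18\}\\
&\equiv\{0,1,2,3,4,7,8,9,11,12,14,16\}.
\end{align*}
Adding $q^2f_1\equiv\{2,3,4,7,9,14,17\}$ leaves $\{0,1,8,11,12,16,17\}$, and adding $q^6f_2\equiv\{6,8,10,16\}$ gives $\{0,1,6,10,11,12,17\}$. For $V$ the sum is $\{0,1,3,6,10,15\}+\{7\}+\{1,2,6,9,17\}\equiv\{0,2,3,7,9,10,15,17\}$. Both agree with the claim.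
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:parity}(a)]
Dividing Proposition~\ref{prop:dissection} by $f_1^2\equiv f_1(q^2)$ gives
\[
\frac{f_{19}}{f_1}=\frac{f_1f_{19}}{f_1^2}\equiv\frac{U}{f_1}(q^2)+q\,\frac{V}{f_1}(q^2).
\]
Taking even exponents, $\sum b_{19}(2n)q^n\equiv U/f_1$, which is the right side of (a).
\end{proof}

\section{From theta series to ideals}\label{sec:theta}

The normalization $N=8m+3$ completes the square in all three terms of Theorem~\ref{thm:parity}(a) at once. Replace $q$ by $q^8$, multiply by $q^3$, and use Lemma~\ref{lem:theta}. The exponents become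
\[
3+3(x^2-1)=3x^2,\qquad 19+19(x^2-1)=19x^2,\qquad 51+\frac{s^2-1}{3}+\frac{152(z^2-1)}{3}=\frac{s^2+152z^2}{3},
\]
so that
\begin{equation}\label{eq:thetas}
\sum_{m\ge0} b_{19}(2m)q^{8m+3}\equiv\sum_{\substack{x>0\\ x\ \mathrm{odd}}}q^{3x^2}+\sum_{\substack{x>0\\ x\ \mathrm{odd}}}q^{19x^2}+\sum_{\substack{s>0,\ \gcd(s,6)=1\\ z>0,\ 3\nmid z}}q^{(s^2+152z^2)/3}.
\end{equation}
The last sum points to the discriminant $-152$: completing the square in $Q_3^+$ gives
\begin{equation}\label{eq:square}
3\,Q_3^+(x,y)=(3x+y)^2+38y^2,
\end{equation}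
which is $s^2+152z^2$ when $y=2z$. The two sums over a single variable will arise as the fixed points of sign changes that pair off the remaining representations.

\begin{proof}[Proof of Theorem~\ref{thm:parity}(b)]
Let $N\equiv 3\pmod 8$. We evaluate the four terms of \eqref{eq:aforms} modulo $2$ and compare with the coefficient of $q^N$ in \eqref{eq:thetas}. For a statement $\mathcal S$ let $[\mathcal S]$ be $1$ if $\mathcal S$ holds and $0$ otherwise.

\emph{The forms $Q_1$ and $Q_6^+$ do not represent $N$.} If $x^2+38y^2$ is odd, then $x$ is odd, and the value is $\equiv 1+6y^2\pmod 8$, which is $1$ for even $y$ and $7$ for odd $y$. If $6x^2+4xy+7y^2$ is odd, then $y$ is odd, and the value is $\equiv 6x^2+4x+7\pmod 8$, which is $7$ for even $x$ and $1$ for odd $x$. So $r_1(N)=r_6(N)=0$.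

\emph{The form $Q_2$.} If $2x^2+19y^2=N$, then $y$ is odd, so $y\ne 0$, and $\frac12r_2(N)$ counts the solutions with $y>0$. The involution $x\mapsto -x$ pairs off those with $x\ne 0$. Hence $\frac12r_2(N)\equiv[N=19y^2\text{ for some }y]$, the coefficient of $q^N$ in the second sum of \eqref{eq:thetas}.

\emph{The form $Q_3^+$.} Let $3x^2+2xy+13y^2=N$. Then $x+y$ is odd. If $y$ were odd and $x=2w$, the value would be $\equiv 4w(w+y)+5\equiv 5\pmod 8$, because $w(w+y)$ is even. So $y=2z$ is even. By \eqref{eq:square}, the map $(x,y)\mapsto(s,z)=(3x+y,\,y/2)$ is a bijection from the solutions onto the integer pairs with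
\begin{equation}\label{eq:sz}
s^2+152z^2=3N,\qquad s\equiv 2z\pmod 3,
\end{equation}
with inverse $x=(s-2z)/3$, $y=2z$. Since $3N$ is odd, $s$ is odd and nonzero. The conditions \eqref{eq:sz} are invariant under $(s,z)\mapsto(-s,-z)$, so $\frac12r_3(N)$ counts the pairs with $s>0$. These fall into three types.
\begin{itemize}
\item $z=0$. Then $s=3x$ and $N=3x^2$. The contribution is $[N=3x^2\text{ for some }x]$, the coefficient of $q^N$ in the first sum of \eqref{eq:thetas}.
\item $z\ne 0$ and $3\mid z$. Then $3\mid s$, so $(s,-z)$ also satisfies \eqref{eq:sz}. These pairs contribute an even number.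
\item $3\nmid z$. The equation $s^2+152z^2=3N$ forces $s^2\equiv z^2\pmod 3$, so $s\equiv\pm 2z\not\equiv 0\pmod 3$. Thus for each solution of this equation in positive integers $s,z$ with $3\nmid z$, the number $s$ is prime to $6$ and exactly one of $(s,z)$, $(s,-z)$ satisfies \eqref{eq:sz}. The contribution is the coefficient of $q^N$ in the third sum of \eqref{eq:thetas}.
\end{itemize}
Adding up, $a(N)=\frac12r_2(N)-\frac12r_3(N)$ is congruent to the coefficient of $q^N$ in \eqref{eq:thetas}.
\end{proof}

\begin{example}
The cancellation of $q^{21}$ in \eqref{eq:first} belongs to $N=171=19\cdot 3^2=(19^2+152)/3$, which occurs once in the second sum of \eqref{eq:thetas} and once in the third. On the multiplicative side, \eqref{eq:hecke} gives $a(9)=a(3)^2-1=0$, so $a(171)=a(9)a(19)=0$. The cancellation of $q^{18}$ belongs to $N=147=3\cdot7^2=(17^2+152)/3$ from Example~\ref{ex:three}.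
\end{example}

\section{The congruence at a prime $p$}\label{sec:prime}

By Theorem~\ref{thm:parity}(b) we may replace $c$ by $a$ in Lemma~\ref{lem:translate}: with $M=8n+k$, the coefficients of $q^n$ on the two sides of \eqref{eq:conj} are congruent to $a(pM)$ and $a(M/p)$.

\begin{proof}[Proof of Theorem~\ref{thm:class}(a) and of the equivalence of (i), (ii), (iii)]
Let $p>3$ and $p\ne 19$. Then $\chi(p)=\pm1$ is odd, so \eqref{eq:hecke} gives
\[
a(pM)+a(M/p)\equiv a(p)a(M),
\]
which is (a). If $a(p)$ is even, \eqref{eq:conj} follows. If $a(p)$ is odd, we need one admissible $M$ with $a(M)$ odd. Take $M=3p=8\delta+k$, which corresponds to $n=\delta$. Since $p\ne 3$, we have $a(p)a(3p)=a(3)a(p)^2=-a(p)^2$, which is odd. So the coefficients of $q^\delta$ in \eqref{eq:conj} differ modulo $2$.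

Let $p=19$. Now $\chi(19)=0$, and \eqref{eq:hecke} degenerates to $a(19M)=a(M)$. The value $M=1\equiv 3\cdot 19\pmod 8$ gives $a(19)=1$ against $a(1/19)=0$, so \eqref{eq:conj} fails. Directly: $\gamma=2$ and $\delta=7$, and the constant term $b_{19}(4)=5$ on the left is odd. This proves the equivalence of (i) and (ii) and the last sentence of (b).

For $p\neq 2,19$, Lemma~\ref{lem:hecke} shows that $a(p)$ is even exactly when $p$ is inert, or $p$ splits and is represented by $Q_1$ or $Q_2$. An unramified prime represented by one of these forms is not inert, so it splits. Hence (ii) and (iii) are equivalent.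
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:parity}(c)]
For $p\ne2,19$, \eqref{eq:hecke} gives $a(p^{j+1})\equiv a(p)a(p^j)+a(p^{j-1})$ with $a(1)=1$. If $p$ is good, the parities of $a(p^j)$ for $j\ge 0$ are $1,0,1,0,\dots$. If $p$ is bad, each term is the sum of the previous two, and the parities are $1,1,0,1,1,0,\dots$. So $a(p^j)$ is odd exactly when $j$ is even in the first case and $j\not\equiv 2\pmod 3$ in the second. Also $a(19^e)=1$. Since $8m+3$ is odd, $b_{19}(2m)\equiv a(19^e)\prod_{p\neq 2,19}a(p^{e_p})$, and this product is odd if and only if every factor is odd.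
\end{proof}

\begin{remark}
The Conjecture itself already follows. The function $\chi$ is a nontrivial quadratic character modulo $152$, so $\chi=-1$ on half of the invertible residue classes, and by the prime number theorem for arithmetic progressions the inert primes have density $1/2$. The exact density requires separating the split primes according to $\psi(\mathfrak p)$.
\end{remark}

\section{A cubic polynomial and the density}\label{sec:cubic}

To count the primes with $\psi(\mathfrak p)\ne1$ we turn $\psi$ into a Galois-theoretic condition. We use three standard facts. For a finite Galois extension and an unramified prime $\mathfrak P$ above $\mathfrak p$, the Frobenius element is the automorphism $\sigma$ with $\sigma(\alpha)\equiv\alpha^{\mathrm{N}\mathfrak p}\pmod{\mathfrak P}$ for all integral $\alpha$; changing $\mathfrak P$ conjugates $\sigma$.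
\begin{itemize}
\item[(F1)] If $P\in\mathbb{Z}[x]$ is monic with splitting field $L$ and $p\nmid\operatorname{disc}P$, then $p$ is unramified in $L$, and the degrees of the irreducible factors of $P$ modulo $p$ are the cycle lengths of a Frobenius element at $p$ acting on the roots of $P$.
\item[(F2)] (Class field theory.) If $L/K$ is abelian and unramified at all places, then the map sending $\mathfrak p$ to its Frobenius element induces a surjective homomorphism $\operatorname{Cl}(K)\to\operatorname{Gal}(L/K)$.
\item[(F3)] (Chebotarev's density theorem.) If $L/\mathbb{Q}$ is Galois with group $G$ and $C\subseteq G$ is a conjugacy class, then the primes with Frobenius class $C$ have natural density $|C|/|G|$: their proportion among the primes up to $X$ tends to $|C|/|G|$ as $X\to\infty$.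
\end{itemize}
By (F2), an unramified cyclic cubic extension of $K$ detects $\ker\psi$. The splitting field of a cubic with nonsquare discriminant is cyclic cubic over the quadratic field generated by the square root of the discriminant, so we want a cubic of discriminant $-152$.

\begin{lemma}\label{lem:unram}
Let $P=x^3-x^2-2x-2$ and let $L$ be its splitting field over $\mathbb{Q}$. Then $\operatorname{disc}P=-152$, $\operatorname{Gal}(L/\mathbb{Q})=S_3$, $K\subset L$ with $\operatorname{Gal}(L/K)=A_3$, and $L/K$ is unramified at all places.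
\end{lemma}

\begin{proof}
A rational root of $P$ would be an integer dividing $2$, but $P(1),P(-1),P(2),P(-2)$ are $-4,-2,-2,-10$. So $P$ is irreducible. The discriminant of $x^3+Ax^2+Bx+C$ is $A^2B^2-4B^3-4A^3C-27C^2+18ABC$, which here equals $4+32-8-108-72=-152$. This is not a square, so the Galois group is $S_3$, and the fixed field of $A_3$ is $\mathbb{Q}(\sqrt{-152})=K$.

As $K$ is imaginary, no infinite place ramifies, and by (F1) only primes above $\ell=2$ and $\ell=19$ can ramify. We have
\[
P\equiv x^2(x+1)\pmod 2,\qquad P\equiv (x-4)^2(x+7)=x^3-x^2-40x+112\pmod{19}.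
\]
In both cases $P$ has a simple root modulo $\ell$, which lifts to a root in $\mathbb{Q}_\ell$ by Hensel's lemma. Let $\mathfrak L$ be a prime of $L$ above $\ell$. Its decomposition group is $\operatorname{Gal}(L_{\mathfrak L}/\mathbb{Q}_\ell)$, so it fixes a root of $P$. A $3$-cycle fixes no root, so the decomposition group meets $A_3$ trivially. The inertia group of $\mathfrak L$ in $L/K$ lies in this intersection, so $\mathfrak L$ is unramified over $K$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}, condition (iv) and part (c)]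
By Lemma~\ref{lem:unram} and (F2) there is a surjection $\operatorname{Cl}(K)\to A_3$ sending each prime to its Frobenius element. Its kernel has order $2$, so it is $\ker\psi$.

Let $p\ne 2,19$, let $\mathfrak P$ be a prime of $L$ above $p$, let $\mathfrak p$ be the prime of $K$ below $\mathfrak P$, and let $\sigma\in S_3$ be the Frobenius element of $\mathfrak P$ over $\mathbb{Q}$. The restriction of $\sigma$ to $K$ is trivial if and only if $p$ splits in $K$. If $p$ is inert, then $\sigma\notin A_3$, so $\sigma$ is a transposition. If $p$ splits, then $\sigma\in A_3$ and $\mathrm{N}\mathfrak p=p$, so $\sigma$ is also the Frobenius element of $\mathfrak p$ in $L/K$; hence $\sigma=1$ if and only if $\psi(\mathfrak p)=1$. With Lemma~\ref{lem:hecke}, (F1) and (F3) we obtain the following table.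
\[
\begin{array}{l|c|l|c|c}
p\text{ in }K & a(p) & \sigma & \text{factor degrees of }P\bmod p & \text{density}\\ \hline
\text{inert} & 0 & \text{transposition} & 1,2 & 3/6\\
\text{split},\ \psi(\mathfrak p)=1 & 2 & \text{identity} & 1,1,1 & 1/6\\
\text{split},\ \psi(\mathfrak p)\ne1 & -1 & 3\text{-cycle} & 3 & 2/6
\end{array}
\]
So $a(p)$ is even if and only if $P$ has a root modulo $p$, which is the equivalence of (ii) and (iv). The primes for which \eqref{eq:conj} holds are the primes $p>3$ in the first two rows, and their density is $\frac36+\frac16=\frac23$.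
\end{proof}

\begin{example}
The primes of Example~\ref{ex:three} represent the three rows. We have $P(3)=10\equiv0\pmod 5$ and $P(-4)=-74\equiv0\pmod{37}$, while the values $P(-3),\dots,P(3)$ are $-32,-10,-2,-2,-4,-2,10$, none divisible by $7$. The prime $19$ must be excluded by hand in (iii) and (iv): $19=Q_2(0,1)$ and $P(4)=38\equiv0\pmod{19}$, although \eqref{eq:conj} fails for $p=19$.
\end{example}

\begin{thebibliography}{9}
\bibitem{BSS} Rupam Barman, Ajit Singh and Gurinder Singh, \emph{Arithmetic properties of certain $t$-regular partitions}, arXiv:2209.01639 (2022).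
\bibitem{Ono} Ono, \emph{The Web of Modularity}.
\end{thebibliography}
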